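# No universal linearly ordered space at any uncountable cardinal

## Two decreasing sequences that cannot share a limit

Write $A^*$ for the reverse of a linear order $A$, and take two small orders,
$$D_\omega=(\omega+1)^*,\qquad D_{\omega_1}=(\omega_1+1)^* .$$
The order $D_\omega$ has a least point $p$, and above it a strictly decreasing sequence $y_0>y_1>y_2>\cdots$ with infimum $p$. It looks like $\{0\}\cup\{1/(n+1):n<\omega\}$ on the real line. The order $D_{\omega_1}$ also has a least point, again called $p$, and above it a strictly decreasing sequence $x_0>x_1>\cdots>x_\xi>\cdots$ $(\xi<\omega_1)$ with infimum $p$. Give both the topology generated by the open intervals and open rays.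

As bare orders, $D_\omega$ sits inside $D_{\omega_1}$ with least point going to least point: send $p\mapsto p$ and $y_n\mapsto x_n$. This map is not continuous. The open ray $(\leftarrow,x_\omega)$ has preimage $\{p\}$, and $\{p\}$ is not open in $D_\omega$, because every neighborhood of $p$ contains some $y_n$. The map $p\mapsto x_\omega$, $y_n\mapsto x_n$ is order-preserving and continuous, but it has moved $p$. This is forced, whatever the target.

*Claim.* There are no linearly ordered space $B$ and continuous, strictly order-preserving maps $f_0:D_\omega\to B$ and $f_1:D_{\omega_1}\to B$ with $f_0(p)=f_1(p)$.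

Suppose there are, and let $b$ be the common value. For each $n$ the ray $(\leftarrow,f_0(y_n))$ is an open neighborhood of $b$. Its preimage under $f_1$ is a neighborhood of $p$ in $D_{\omega_1}$, so it contains some $x_{\xi_n}$. Countably many ordinals below $\omega_1$ are bounded below $\omega_1$, so pick $\xi<\omega_1$ above all $\xi_n$. Then
$$b<f_1(x_\xi)<f_1(x_{\xi_n})<f_0(y_n)\qquad\text{for all } n.$$
But $(\leftarrow,f_1(x_\xi))$ is also an open neighborhood of $b$. Its preimage under $f_0$ contains some $y_n$, so $f_0(y_n)<f_1(x_\xi)$ for that $n$, a contradiction.

So a space that receives both orders must spend two different points on the two points $p$. A point of the target remembers one bit about what was mapped to it: is it approached from above in $\omega$ steps or in $\omega_1$ steps? One bit is cheap. The natural question is how far this can be pushed. Can we build so many spaces of cardinality $\kappa$, each with a marked point, that a common target would need more than $\kappa$ points just to accommodate the marked points?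

## Universal spaces and the results

**Definition.** A *linearly ordered topological space* (LOTS) is a linear order with its open interval topology. The rays $(b,\to)$ and $(\leftarrow,b)$ form a subbase, so continuity need only be checked on rays. A *LOTS embedding* $f:A\to B$ is an injective order-preserving continuous map. "Order-preserving" means $x<y\Rightarrow f(x)<f(y)$.

**Definition.** For an infinite cardinal $\kappa$, a *universal LOTS for $\kappa$* is a LOTS of cardinality $\kappa$ into which every LOTS of cardinality $\kappa$ LOTS-embeds.

Reversing both $A$ and $B$ turns LOTS embeddings into LOTS embeddings; we shall use this often.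

The problem comes from Alex Primavesi and Katherine Thompson, "The embedding structure for linearly ordered topological spaces", arXiv:1102.2159 (2011). Two results from there may be quoted: in ZFC there is a universal LOTS for the countable LOTS, and for every $\kappa\ge 2^{\aleph_0}$ there is no universal LOTS for $\kappa$. The question is whether it is consistent with ZFC that some uncountable $\kappa$ has a universal LOTS. We prove that the answer is no.

**Theorem A (ZFC).** If $\kappa$ is uncountable, there is no universal LOTS for $\kappa$.

So the existence of one is not consistent with ZFC (if ZFC itself is consistent). A sharper statement holds, and its proof uses neither quoted result. An order is *scattered* if it contains no copy of $\mathbb Q$. For instance every well-order is scattered, since $\mathbb Q$ contains strictly decreasing infinite sequences.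

**Theorem B (ZFC).** Let $\kappa$ be uncountable. There are $2^\kappa$ compact scattered LOTS $L_s$ of cardinality $\kappa$, each with a last point $\infty$, such that if $f:L_s\to B$ and $g:L_t\to B$ are LOTS embeddings into the same LOTS with $f(\infty)=g(\infty)$, then $s=t$. Consequently:

1. Every LOTS $B$ admits LOTS embeddings of at most $|B|$ of the $2^\kappa$ orders $L_s$. In particular there is no universal LOTS for $\kappa$, and none even for the compact scattered LOTS of size $\kappa$.
2. The least cardinality of a LOTS into which all LOTS of cardinality $\kappa$ embed is exactly $2^\kappa$.
3. The least size of a family of LOTS of cardinality $\kappa$ such that every LOTS of cardinality $\kappa$ embeds into a member is exactly $2^\kappa$.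

**Corollary C (ZFC).** An infinite cardinal $\kappa$ has a universal LOTS iff $\kappa=\aleph_0$; for $\aleph_0$, $\mathbb Q$ is universal.

The countable case can be done by hand at once.

**Proof that $\mathbb Q$ is universal for $\aleph_0$.** Let $A$ be a countably infinite LOTS. Insert a copy of $\mathbb Q$ into every jump of $A$ (a pair of adjacent points $c<c'$), and add a copy of $\mathbb Q$ at each end. Call the result $A'$. A jump is determined by its left point, so there are countably many jumps and $A'$ is countable. It has no endpoints.

It is also dense. Let $x<y$ in $A'$. If $x$ lies in an added copy of $\mathbb Q$, then some later point of that copy is below $y$: use density of the copy if $y$ is in it, and the absence of a last point if not. The case where $y$ lies in an added copy is symmetric. If $x,y\in A$, then either a point of $A$ lies between them, or they form a jump and a copy of $\mathbb Q$ lies between them. So $A'\cong\mathbb Q$ by Cantor's theorem on countable dense orders without endpoints.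

Finally, the inclusion $A\subseteq A'$ is continuous. Let $z\in A'$ and consider $\{x\in A:x>z\}$ and $\{x\in A:x<z\}$. If $z\in A$, these are open rays of $A$. If $z$ lies in a jump $c<c'$, they are $\{x\in A:x>c\}$ and $\{x\in A:x<c'\}$, again open rays. If $z$ lies in an added end, they are $A$ and $\emptyset$ in some order. $\square$

Note that a point of $\mathbb Q$ can be approached from above in $\omega$ steps only. Countable orders need nothing else, but from $\aleph_1$ on $D_{\omega_1}$ is among the orders to be embedded.

## What a LOTS embedding cannot change

This section isolates what the opening example used, and adds one lemma that lets us restrict embeddings.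

**Lemma 1.** Let $f:A\to B$ be a LOTS embedding, $\emptyset\ne Y\subseteq A$, and $a=\sup Y\notin Y$. Then $f(a)=\sup f[Y]$ in $B$. The same holds for infima.

*Proof.* Since $f$ preserves order, $f(a)$ is an upper bound of $f[Y]$. Let $b<f(a)$; we show that $b$ is not an upper bound. The set $f^{-1}[(b,\to)]$ is open and contains $a$. As $Y$ is nonempty and lies below $a$, the point $a$ is not the least point of $A$, so this open set contains $(a',a]$ for some $a'<a$. Because $a=\sup Y\notin Y$, there is $y\in Y$ with $a'<y<a$. Then $f(y)>b$. For infima, reverse $A$ and $B$. $\square$

**Definition.** Let $x\in B$ be a point that is not last and has no immediate successor. Then $\mathrm{ci}_B(x)$, the *coinitiality* of $(x,\to)$, is the least cardinality of a set $D\subseteq(x,\to)$ such that every $y>x$ satisfies $d\le y$ for some $d\in D$.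

It is infinite, because $(x,\to)$ is nonempty and has no least element. In the opening examples $\mathrm{ci}_{D_\omega}(p)=\omega$ and $\mathrm{ci}_{D_{\omega_1}}(p)=\omega_1$.

**Lemma 2.** Let $f:A\to B$ be a LOTS embedding, let $\mu$ be a regular infinite cardinal, and let $a\in A$ be the infimum of a strictly decreasing sequence $(a_\xi)_{\xi<\mu}$. Then $\mathrm{ci}_B(f(a))$ is defined and equals $\mu$.

*Proof.* Put $b_\xi=f(a_\xi)$. The sequence has no least term, so $a$ is not a term, and Lemma 1 gives $f(a)=\inf_\xi b_\xi$, a strictly decreasing sequence. If $y>f(a)$, then $y$ is not a lower bound of the sequence, so some $b_\xi<y$. Hence $f(a)$ is not last and has no immediate successor, and $\{b_\xi:\xi<\mu\}$ witnesses $\mathrm{ci}_B(f(a))\le\mu$. Now let $D\subseteq(f(a),\to)$ with $|D|<\mu$. For each $d\in D$ choose $\xi(d)$ with $b_{\xi(d)}<d$. By regularity some $\xi<\mu$ is above all $\xi(d)$, and then $b_\xi<d$ for all $d\in D$. So $D$ is not coinitial, and $\mathrm{ci}_B(f(a))=\mu$. $\square$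

The point of Lemma 2 is that $\mathrm{ci}_B(f(a))$ depends on the point $f(a)$ of $B$ alone, not on $f$.

**Lemma 3.** If $C\subseteq B$ is convex, the inclusion of $C$ (with its own order topology) into $B$ is a LOTS embedding. Hence the restriction of a LOTS embedding to a convex subset is a LOTS embedding.

*Proof.* Let $b\in B$ and consider $\{x\in C:x>b\}$. If $b\in C$, this is an open ray of $C$. If $b\notin C$, then by convexity $C$ lies entirely above or entirely below $b$, so the set is $C$ or $\emptyset$. The same holds for $\{x\in C:x<b\}$. For the second sentence, compose with the inclusion. $\square$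

Convexity matters: $\{0\}\cup(1,2)\subseteq\mathbb R$ has $0=\inf (1,2)$ in its own order, and its inclusion into $\mathbb R$ is not continuous by Lemma 1. Also, every open ray of a suborder $C$ is the trace of an open ray of $B$, so for convex $C$ the order topology and the subspace topology coincide.

## Bits written along $\omega$ are lost

One point stores one bit, so string bits together. For linear orders $I_j$ indexed by a linear order $J$, let $\sum_{j\in J}I_j$ be the order obtained by placing the blocks $I_j$ one after another along $J$. The first thing to try is to write a subset $z\subseteq\omega$:
$$L_z=\Big(\sum_{n<\omega}I_n\Big)+\{\infty\},\qquad I_n=D_\omega\text{ if }n\in z,\quad I_n=D_{\omega_1}\text{ if }n\notin z .$$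
The arithmetic would be right for $\aleph_1\le\kappa<2^{\aleph_0}$: there are $2^{\aleph_0}>\kappa$ codes $z$. If the image of $\infty$ determined $z$, no space of cardinality $\kappa$ could receive them all (pad each $L_z$ to cardinality $\kappa$ by adding a copy of $\kappa$ on the right). But the image of $\infty$ determines nothing. Let
$$B=\Big(\sum_{m<\omega}J_m\Big)+\{\infty\},\qquad J_{2n}=D_\omega,\quad J_{2n+1}=D_{\omega_1}.$$
For every $z$, map $I_n$ isomorphically onto $J_{2n}$ if $n\in z$ and onto $J_{2n+1}$ if $n\notin z$, and send $\infty$ to $\infty$. This map is order-preserving, and it is continuous: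

- Each $I_n$ has a last point, and it is followed immediately by the least point of $I_{n+1}$. So $I_n$ is an open convex subset of $L_z$. The map carries it isomorphically onto a convex subset of $B$, hence is continuous on it by Lemma 3.
- A neighborhood of $\infty$ in $B$ contains $(b,\infty]$ for some $b\in J_m$. If $2n>m$, every block $I_k$ with $k\ge n$ is mapped above $b$, so the preimage contains a neighborhood of $\infty$.

So all $2^{\aleph_0}$ spaces $L_z$ embed into one space of cardinality $\aleph_1$, with the same image of $\infty$. What goes wrong is visible. Two embeddings with the same value at $\infty$ give two increasing $\omega$-sequences in $B$ with the same supremum, and such sequences can interleave without ever sharing a point. Where no point is shared, Lemma 2 has nothing to compare.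

## Along an uncountable regular length, two climbs must meet

Interleaving cannot go on past a limit stage: if two sequences interleave below a limit stage, and both are continuous there, they have the same value at that stage. With length $\omega$ there is no limit stage before the end. With regular uncountable length there are many.

Recall the vocabulary. Let $\theta$ be a regular uncountable cardinal. A set $E\subseteq\theta$ is *club* if it is unbounded in $\theta$ and contains each limit ordinal $\delta<\theta$ in which it is unbounded. A set $S\subseteq\theta$ is *stationary* if it meets every club. For instance, in $\omega_2$ the sets $\{\delta:\delta\text{ limit},\ \mathrm{cf}(\delta)=\omega\}$ and $\{\delta:\delta\text{ limit},\ \mathrm{cf}(\delta)=\omega_1\}$ are disjoint and both stationary. Indeed, given a club $E\subseteq\omega_2$, the supremum of its first $\omega$ elements and the supremum of its first $\omega_1$ elements belong to $E$, and their cofinalities are $\omega$ and $\omega_1$.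

**Lemma 4.** Let $\theta$ be regular uncountable, and let $(c_\alpha)_{\alpha<\theta}$, $(d_\alpha)_{\alpha<\theta}$ be strictly increasing in $B$ with the same supremum $b\in B$. Suppose $c_\delta=\sup_{\alpha<\delta}c_\alpha$ and $d_\delta=\sup_{\alpha<\delta}d_\alpha$ in $B$ for all limit $\delta<\theta$. Then $c_\delta=d_\delta$ for all $\delta$ in some club of $\theta$ consisting of limit ordinals.

*Proof.* Since the sequences are strictly increasing of limit length, all $c_\alpha,d_\alpha$ are $<b$. So $c_\alpha$ is not an upper bound of the $d$'s, and $d_\alpha$ is not an upper bound of the $c$'s. For each $\alpha$ there is therefore $h(\alpha)<\theta$ with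
$$c_\alpha<d_{h(\alpha)}\quad\text{and}\quad d_\alpha<c_{h(\alpha)} .$$
Let $E$ be the set of limit ordinals $\delta<\theta$ such that $\alpha<\delta$ implies $h(\alpha)<\delta$.

*$E$ is club.* Closed: let $\delta<\theta$ be a limit ordinal in which $E$ is unbounded. If $\alpha<\delta$, there is $\delta'\in E$ with $\alpha<\delta'<\delta$, so $h(\alpha)<\delta'<\delta$. Unbounded: given $\beta_0<\theta$, use regularity of $\theta$ to choose $\beta_{n+1}<\theta$ larger than $\beta_n$ and than all $h(\alpha)$ with $\alpha\le\beta_n$. Let $\delta=\sup_n\beta_n$; this is a limit ordinal $>\beta_0$, and it is $<\theta$ because $\theta$ is regular uncountable. If $\alpha<\delta$, then $\alpha<\beta_n$ for some $n$, so $h(\alpha)<\beta_{n+1}<\delta$.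

*The sequences agree on $E$.* For $\delta\in E$, the sets $\{c_\alpha:\alpha<\delta\}$ and $\{d_\alpha:\alpha<\delta\}$ are each dominated by the other, by the choice of $h$. Hence $c_\delta=\sup_{\alpha<\delta}c_\alpha=\sup_{\alpha<\delta}d_\alpha=d_\delta$. $\square$

To use the lemma, the marked points in our orders must form a continuous sequence. Let $\theta$ be regular uncountable, and for $\alpha<\theta$ let $I_\alpha$ be a linear order with least point $p_\alpha$. In $\left(\sum_{\alpha<\theta}I_\alpha\right)+\{\infty\}$ we have
$$p_\delta=\sup_{\alpha<\delta}p_\alpha\ \ (\delta<\theta\text{ limit}),\qquad \infty=\sup_{\alpha<\theta}p_\alpha .\tag{1}$$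
Indeed, if $x<p_\delta$ then $x$ lies in some $I_\beta$ with $\beta<\delta$, because $p_\delta$ is least in its block; then $\beta+1<\delta$ and $x<p_{\beta+1}<p_\delta$. So no $x<p_\delta$ is an upper bound of the earlier $p_\alpha$. The argument for $\infty$ is the same.

**Single positions are still not enough.** One might now write a subset $z\subseteq\omega_1$ with one bit per position: $I_\alpha=D_\omega$ if $\alpha\in z$, and $I_\alpha=D_{\omega_1}$ otherwise. Lemma 4 gives agreement on a club only, so a bit written at one position can be missed. It really can be. Let $M_\emptyset$ and $M_{\{0\}}$ be the orders for $z=\emptyset$ and $z=\{0\}$, and let $B=D_\omega+M_\emptyset$. Then $M_\emptyset$ embeds as a final segment of $B$ (Lemma 3). Also $M_{\{0\}}$ embeds: send its block $0$ onto the initial $D_\omega$, send its block $\alpha$ onto block $\alpha$ of $M_\emptyset$ for $\alpha\ge1$, and send $\infty$ to $\infty$. The last point of block $0$ is followed immediately by $p_1$, so block $0$ and its complement in $M_{\{0\}}$ are both open and convex. Each is carried isomorphically onto a convex subset of $B$, so the map is continuous. Both embeddings send $\infty$ to the same point, and the codes differ.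

The remedy is to write each bit on a stationary set of positions. Every club meets that set, so the bit is read at least once. To write many bits we need many disjoint stationary sets, and these exist.

**Theorem (Solovay; for successor cardinals, Ulam).** Every regular uncountable cardinal $\lambda$ can be partitioned into $\lambda$ stationary sets.

Merging pieces along a surjection $\lambda\to\mu$ gives, for each $1\le\mu\le\lambda$, a partition of $\lambda$ into $\mu$ stationary sets, since a superset of a stationary set is stationary.

## A subset of $\lambda$ stored at one point

For every regular uncountable $\lambda$ fix a partition $\lambda=\bigsqcup_{\xi<\lambda}S^\lambda_\xi$ into stationary sets. For $Z\subseteq\lambda$ put $X_Z=\bigcup_{\xi\in Z}S^\lambda_\xi$ and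
$$K^\lambda_Z=\Big(\sum_{\alpha<\lambda}I_\alpha\Big)+\{\infty\},\qquad I_\alpha=\begin{cases}(\omega+1)^*&\alpha\in X_Z,\\(\omega_1+1)^*&\alpha\notin X_Z.\end{cases}\tag{2}$$
So the bit "is $\xi\in Z$?" is written at every position in $S^\lambda_\xi$. We have $\lambda\le|K^\lambda_Z|\le\lambda\cdot\omega_1=\lambda$, so $|K^\lambda_Z|=\lambda$. The point $p_\alpha=\min I_\alpha$ is the infimum of a strictly decreasing sequence in $I_\alpha$, of length $\omega$ if $\alpha\in X_Z$ and of length $\omega_1$ otherwise. It is still the infimum in the whole sum, since points of later blocks are above all of $I_\alpha$.

**Lemma 5.** Let $f:K^\lambda_Z\to B$ and $g:K^\lambda_W\to B$ be LOTS embeddings with $f(\infty)=g(\infty)$. Then $Z=W$. The same holds with $K^\lambda_Z,K^\lambda_W$ replaced by their reverses.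

*Proof.*

**Step 1: find common points.** Let $c_\alpha=f(p_\alpha)$ and $d_\alpha=g(p_\alpha)$, where $p_\alpha$ is computed in $K^\lambda_Z$ and in $K^\lambda_W$ respectively. Both sequences are strictly increasing. By (1) and Lemma 1 they are continuous at limits $\delta<\lambda$, and both have supremum $f(\infty)=g(\infty)$. Lemma 4 gives a club $E\subseteq\lambda$ with $c_\delta=d_\delta$ for $\delta\in E$.

**Step 2: read the bits at common points.** For $\delta\in E$, Lemma 2 shows that $\mathrm{ci}_B(c_\delta)$ is $\omega$ if $\delta\in X_Z$ and $\omega_1$ if not, and likewise for $d_\delta$ and $X_W$. Since $c_\delta=d_\delta$,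
$$\delta\in X_Z\iff \mathrm{ci}_B(c_\delta)=\omega\iff\mathrm{ci}_B(d_\delta)=\omega\iff\delta\in X_W .$$

**Step 3: stationarity makes every bit readable.** Suppose some $\xi$ belongs to exactly one of $Z,W$. As $S^\lambda_\xi$ is stationary, pick $\delta\in E\cap S^\lambda_\xi$. The sets $S^\lambda_\eta$ are disjoint, so $\delta\in X_Z\iff\xi\in Z$ and $\delta\in X_W\iff\xi\in W$. Thus $\delta$ belongs to exactly one of $X_Z,X_W$, against Step 2. So $Z=W$.

**Step 4: reverses.** LOTS embeddings of $(K^\lambda_Z)^*$ and $(K^\lambda_W)^*$ into $B$ are LOTS embeddings of $K^\lambda_Z$ and $K^\lambda_W$ into $B^*$. Apply Steps 1–3 to $B^*$. $\square$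

## Cardinals between $\aleph_1$ and the continuum

*Proof of Theorem A.* Let $\kappa$ be uncountable. If $\kappa\ge2^{\aleph_0}$, the statement is the quoted result (and Theorem B reproves it below). So let $\aleph_1\le\kappa<2^{\aleph_0}$ and suppose $B$ is universal for $\kappa$.

For each $Z\subseteq\omega_1$ the order $K^{\omega_1}_Z+\kappa$ has cardinality $\kappa$; the summand $\kappa$ is only there to get the size right. By universality it LOTS-embeds into $B$. Its initial segment $K^{\omega_1}_Z$ is convex, so by Lemma 3 we get a LOTS embedding $f_Z:K^{\omega_1}_Z\to B$. By Lemma 5, the map $Z\mapsto f_Z(\infty)$ is an injection of $\mathcal P(\omega_1)$ into $B$. Hence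
$$2^{\aleph_1}\le|B|=\kappa<2^{\aleph_0}\le2^{\aleph_1},$$
a contradiction. $\blacksquare$

## The $2^\kappa$ orders $L_s$

We turn to Theorem B. This section builds the orders and proves the property of their last points; compactness and scatteredness follow in the next section.

**Regular $\kappa$.** For $s\subseteq\kappa$ let $L_s=K^\kappa_s$. There are $2^\kappa$ indices, each $L_s$ has cardinality $\kappa$, and the required property is Lemma 5.

**Why singular $\kappa$ needs more.** If $\kappa$ is singular, we could use $K^\lambda_Z$ for one regular $\lambda<\kappa$ and pad as in the proof of Theorem A. That gives $2^\lambda$ codes, and if $2^\lambda<\kappa$ for all $\lambda<\kappa$, this is too few even to exceed $\kappa$. Taking a sum of length $\kappa$ does not help directly either: its cofinality is $\mathrm{cf}(\kappa)$, and if $\mathrm{cf}(\kappa)=\omega$, two climbs to the same supremum need not meet, as we saw along $\omega$.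

Lemma 5 offers a way out. So far the decreasing approach to $p_\alpha$ has carried one bit. By the reversed form of Lemma 5 it can carry a whole subset of $\lambda$: if we let $(K^\lambda_Z)^*$ be the block that starts at $p_\alpha$, the image of $p_\alpha$ determines $Z$. So we take a climb of regular uncountable length $\theta<\kappa$ and store at its positions subsets of larger and larger $\lambda_i<\kappa$, each on a stationary set of positions.

**Singular $\kappa$: the construction.** Let $\mu=\mathrm{cf}(\kappa)$ and $\theta=\max(\mu,\omega_1)$. As $\kappa$ is singular, $\mu<\kappa$ and $\omega_1<\kappa$, so $\theta$ is regular uncountable and $\mu\le\theta<\kappa$. Fix regular uncountable cardinals $\lambda_i<\kappa$ $(i<\mu)$ with supremum $\kappa$ (uncountable successor cardinals will do), and a partition $\theta=\bigsqcup_{i<\mu}T_i$ into stationary sets. For $s=(Z_i)_{i<\mu}\in\prod_{i<\mu}\mathcal P(\lambda_i)$ let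
$$L_s=\Big(\sum_{\alpha<\theta}I_\alpha\Big)+\{\infty\},\qquad I_\alpha=(K^{\lambda_i}_{Z_i})^*\ \text{ for }\alpha\in T_i .\tag{3}$$
The least point $p_\alpha=\min I_\alpha$ is the point "$\infty$" of $K^{\lambda_i}_{Z_i}$, which reversal has turned into the least point.

**Singular $\kappa$: the sizes.** Each $T_i$ is nonempty, so $\lambda_i\le|L_s|\le\theta\cdot\kappa=\kappa$ for every $i$, and $|L_s|=\kappa$. Since $\kappa=\sup_i\lambda_i\le\sum_i\lambda_i\le\mu\cdot\kappa=\kappa$, the number of indices is $\prod_{i<\mu}2^{\lambda_i}=2^{\sum_i\lambda_i}=2^\kappa$.

**Singular $\kappa$: the last point determines $s$.** Let $f:L_s\to B$ and $g:L_t\to B$ be LOTS embeddings with $f(\infty)=g(\infty)$, where $s=(Z_i)$ and $t=(W_i)$. By (1) and Lemma 1, the sequences $f(p_\alpha)$ and $g(p_\alpha)$ $(\alpha<\theta)$ are strictly increasing, continuous at limits, and have the same supremum. By Lemma 4 there is a club $E\subseteq\theta$ with $f(p_\alpha)=g(p_\alpha)$ for $\alpha\in E$. Given $i<\mu$, choose $\alpha\in E\cap T_i$, which is possible because $T_i$ is stationary. The $\alpha$-th blocks of $L_s$ and $L_t$ are convex, so by Lemma 3 the restrictions of $f$ and $g$ to them are LOTS embeddings of $(K^{\lambda_i}_{Z_i})^*$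 and $(K^{\lambda_i}_{W_i})^*$ into $B$. These agree on the least point, that is, on "$\infty$". By the reversed form of Lemma 5, $Z_i=W_i$. As $i$ was arbitrary, $s=t$.

In both cases different indices give non-isomorphic orders: an isomorphism $L_s\to L_t$ and the identity of $L_t$ are LOTS embeddings into $L_t$ that agree at $\infty$. So there really are $2^\kappa$ orders.

## Why the $L_s$ are compact and scattered

Call a linear order *complete* if every subset, including $\emptyset$, has a supremum. A complete order has a least point, $\sup\emptyset$, and a last point. Every subset $Y$ of it also has an infimum, namely the supremum of the set of lower bounds of $Y$. Hence the reverse of a complete order is complete. Every successor ordinal is complete, since the set of upper bounds of a subset is nonempty and has a least element. We carry completeness through the construction and pass to compactness only at the end.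

**Lemma 6.** A complete LOTS $A$ is compact.

*Proof.* Let $\mathcal U$ be an open cover and $0$ the least point of $A$. Let $G$ be the set of $x\in A$ such that finitely many members of $\mathcal U$ cover $[0,x]$. Then $0\in G$. Let $m=\sup G$ and choose $U\in\mathcal U$ with $m\in U$.

First, $m\in G$. This is clear if $m=0$. Otherwise $U\supseteq(a,m]$ for some $a<m$, and there is $x\in G$ with $x>a$. Then $[0,m]\subseteq[0,x]\cup U$, so $m\in G$.

Next, $m$ is the last point of $A$. If not, $U\supseteq[m,b)$ for some $b>m$. If there is $x$ with $m<x<b$, then $[0,x]\subseteq[0,m]\cup U$, so $x\in G$, contradicting $m=\sup G$. If there is none, then $[0,b]=[0,m]\cup\{b\}$ is covered by finitely many members, so $b\in G$, again a contradiction. Hence finitely many members of $\mathcal U$ cover $[0,m]=A$. $\square$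

**Lemma 7.** Let $J$ be complete, and let each $I_j$ $(j\in J)$ be nonempty and complete. Then $\sum_{j\in J}I_j$ is complete.

*Proof.* The supremum of $\emptyset$ is the least point of the sum, which is $\min I_{\min J}$. Let $Y\ne\emptyset$, and let $j$ be the supremum in $J$ of the indices of blocks met by $Y$.

If $Y$ meets $I_j$, then $j$ is the greatest index met. Let $y^*=\sup(Y\cap I_j)$, taken in $I_j$. All of $Y$ lies at or below $y^*$. A point $z<y^*$ is not an upper bound of $Y$: if $z\in I_j$, some point of $Y\cap I_j$ exceeds it; if $z$ lies in an earlier block, every point of $Y\cap I_j$ does. So $\sup Y=y^*$.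

If $Y$ does not meet $I_j$, all indices met are $<j$, so $\min I_j$ is an upper bound of $Y$. If $z<\min I_j$, then $z\in I_k$ with $k<j$. As $k$ is not an upper bound of the indices met, $Y$ meets some $I_{k'}$ with $k'>k$, and a point of $Y$ there exceeds $z$. So $\sup Y=\min I_j$. $\square$

**Lemma 8.** If $J$ and all $I_j$ $(j\in J)$ are scattered, then $\sum_{j\in J}I_j$ is scattered.

*Proof.* Suppose the sum contains a copy $Q$ of $\mathbb Q$. Each trace $Q\cap I_j$ is convex in $Q$. If some trace has two points, it contains an interval of $Q$ with distinct endpoints, hence a copy of $\mathbb Q$, and $I_j$ is not scattered. Otherwise each block contains at most one point of $Q$. Sending a point of $Q$ to the index of its block then embeds $\mathbb Q$ into $J$, and $J$ is not scattered. $\square$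

**Conclusion for $L_s$.** Scatteredness is preserved under reversal, since $\mathbb Q\cong\mathbb Q^*$, and so is completeness, as noted above. The blocks $(\omega+1)^*$ and $(\omega_1+1)^*$ are reverses of successor ordinals, so they are complete and scattered. The order $K^\lambda_Z$ in (2) is a sum of such blocks, with last block $\{\infty\}$, over the index $\lambda+1$, which is complete and scattered. By Lemmas 7 and 8 it is complete and scattered, and so is $(K^\lambda_Z)^*$. The order $L_s$ in (3) is a sum over $\theta+1$ of such reverses and the last block $\{\infty\}$, so the two lemmas apply once more. Thus every $L_s$, for regular or singular $\kappa$, is complete and scattered, and it is compact by Lemma 6.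

## Counting marked points

It remains to derive the three consequences in Theorem B, and Corollary C.

**Consequence 1.** Let $\Sigma$ be the set of indices $s$ for which $L_s$ LOTS-embeds into $B$, and choose LOTS embeddings $f_s:L_s\to B$ for $s\in\Sigma$. By the property of the last points, $s\mapsto f_s(\infty)$ is an injection of $\Sigma$ into $B$, so $|\Sigma|\le|B|$. If $|B|=\kappa$, then $|B|<2^\kappa$ and some $L_s$ does not embed into $B$. This $L_s$ is a compact scattered LOTS of size $\kappa$, so $B$ is not universal even for these.

**Consequence 2.** If all LOTS of size $\kappa$ embed into $B$, then all $2^\kappa$ orders $L_s$ do, and $|B|\ge2^\kappa$ by Consequence 1. Conversely, there are at most $2^\kappa$ linear orders with underlying set $\kappa$, because each is a subset of $\kappa\times\kappa$. Well-order the set of all of them and form their sum along this well-order. It has cardinality at most $2^\kappa\cdot\kappa=2^\kappa$. Every LOTS of size $\kappa$ is isomorphic to a summand, and each summand is convex, hence LOTS-embedded by Lemma 3. By the lower bound, the sum has cardinality exactly $2^\kappa$.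

**Consequence 3.** Let $\mathcal F$ be a family of LOTS of size $\kappa$ such that every LOTS of size $\kappa$ embeds into a member. By Consequence 1 each member admits embeddings of at most $\kappa$ of the $L_s$, and every $L_s$ embeds into some member. Hence $2^\kappa\le|\mathcal F|\cdot\kappa$. If $|\mathcal F|<2^\kappa$, then, since also $\kappa<2^\kappa$, we would have $|\mathcal F|\cdot\kappa\le\max(|\mathcal F|,\kappa)<2^\kappa$. So $|\mathcal F|\ge2^\kappa$. The family of all linear orders on the set $\kappa$ has the required property and at most $2^\kappa$ members, so the least size is exactly $2^\kappa$. This proves Theorem B. $\blacksquare$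

*Proof of Corollary C.* For uncountable $\kappa$, Consequence 1 says that there is no universal LOTS. For $\kappa=\aleph_0$, we showed by inserting copies of $\mathbb Q$ into jumps and at the ends that every countably infinite LOTS embeds into $\mathbb Q$, which is itself a LOTS of cardinality $\aleph_0$. $\blacksquare$
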